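\title{The minimum $\pi$-weight of a weakly Lindel\"of space that is not weakly Rothberger}

\begin{abstract}
We prove in ZFC that $\operatorname{cov}(\mathcal{M})$ is the minimum $\pi$-weight of a weakly Lindel\"of space that is not weakly Rothberger. The minimum is attained by a Lindel\"of, Hausdorff, zero-dimensional, first countable space of weight $\operatorname{cov}(\mathcal{M})$. For compact spaces the corresponding minimum is $\operatorname{non}(\mathcal{SN})$, the least size of a subset of the Cantor space that is not of strong measure zero. Since $\operatorname{cov}(\mathcal{M})<\operatorname{non}(\mathcal{SN})$ is consistent, the existence of a compact witness of $\pi$-weight $\operatorname{cov}(\mathcal{M})$ is independent of ZFC.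
\end{abstract}

\section{The question and the results}

Spaces are non-empty topological spaces, and no separation axiom is assumed unless it is stated. A space is \emph{Lindel\"of} (\emph{compact}) if every open cover has a countable (finite) subcover, and \emph{zero-dimensional} if it has a base of clopen sets. The \emph{weight} $w(X)$ is the least size of a base of $X$.

A space $X$ is \emph{weakly Lindel\"of} if every open cover of $X$ has a countable subfamily whose union is dense in $X$. It is \emph{weakly Rothberger} if for every sequence $\langle\mathcal{U}_n:n<\omega\rangle$ of open covers of $X$ one can choose $U_n\in\mathcal{U}_n$ for each $n$ so that $\bigcup_{n}U_n$ is dense in $X$. In the notation of selection principles this is $S^\omega_1(\mathcal{O},\mathcal{O}_D)$, where $\mathcal{O}$ is the collection of open covers of $X$ and $\mathcal{O}_D$ is the collection of families of open sets with dense union. Taking all $\mathcal{U}_n$ equal shows that weakly Rothberger spaces are weakly Lindel\"of. The converse asks for more: the countable family must be assembled from one member of each cover, while the covers may become finer and finer.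

A \emph{$\pi$-base} for $X$ is a family $\mathcal{P}$ of non-empty open sets such that every non-empty open subset of $X$ contains a member of $\mathcal{P}$, and the \emph{$\pi$-weight} $\pi w(X)$ is the least size of a $\pi$-base. The non-empty members of a base form a $\pi$-base, so $\pi w(X)\le w(X)$. A set is dense exactly when it meets every member of a given $\pi$-base. Thus $\pi w(X)$ counts the tasks that a selection $\langle U_n:n<\omega\rangle$ has to perform. If there are countably many tasks $P_0,P_1,\dots$, choose $U_n\in\mathcal{U}_n$ meeting $P_n$: every space of countable $\pi$-weight is weakly Rothberger. With uncountably many tasks, single choices must perform many tasks at once. In a weakly Lindel\"of space we may keep only countably many options at each step, so that a selection is a point of the Baire space $\omega^\omega$, and the selections that fail a given task form a nowhere dense set. This suggests that the critical number of tasks is $\operatorname{cov}(\mathcal{M})$, the least size of a family of meager subsets of $\mathbb{R}$ covering $\mathbb{R}$.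

Two known results support this guess. Recall that $\mathfrak{b}$, the \emph{bounding number}, is the least size of a family $B\subset\omega^\omega$ for which there is no $h\in\omega^\omega$ such that each $f\in B$ satisfies $f(n)\le h(n)$ for all but finitely many $n$.
\begin{itemize}
\item[(K1)] In ZFC, every weakly Lindel\"of space $X$ with $\pi w(X)<\operatorname{cov}(\mathcal{M})$ is weakly Rothberger.
\item[(K2)] If $\operatorname{cov}(\mathcal{M})<\mathfrak{b}$, then there is a compact space of $\pi$-weight $\operatorname{cov}(\mathcal{M})$ that is not weakly Rothberger.
\end{itemize}
So the bound in (K1) is sharp when $\operatorname{cov}(\mathcal{M})<\mathfrak{b}$. The following question was posed in \cite{ASZ}.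
\begin{quote}
\emph{Is it true in ZFC that $\operatorname{cov}(\mathcal{M})$ is the minimum $\pi$-weight of a weakly Lindel\"of space that is not weakly Rothberger?}
\end{quote}
The answer is yes.

\begin{theorem}\label{thm:lindelof}
There is a Lindel\"of, Hausdorff, zero-dimensional (hence regular and normal), first countable space of weight and $\pi$-weight $\operatorname{cov}(\mathcal{M})$ that is not weakly Rothberger. Consequently $\operatorname{cov}(\mathcal{M})$ is the minimum $\pi$-weight, and the minimum weight, of a weakly Lindel\"of space that is not weakly Rothberger. A cardinal $\kappa$ is the $\pi$-weight of a weakly Lindel\"of space that is not weakly Rothberger if and only if $\kappa\ge\operatorname{cov}(\mathcal{M})$.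
\end{theorem}

The space in (K2) is compact and the space in Theorem~\ref{thm:lindelof} is only Lindel\"of. To see what happens for compact spaces we need a second cardinal. For a finite binary string $s$ let $[s]$ be the set of points of the Cantor space $2^\omega$ that extend $s$. A set $Y\subset 2^\omega$ has \emph{strong measure zero} if for all $m_0,m_1,\ldots\in\omega$ there are strings $s_n\in\{0,1\}^{m_n}$ with $Y\subset\bigcup_n[s_n]$. A countable set $\{y_n:n<\omega\}$ has strong measure zero (let $s_n$ be the initial segment of $y_n$ of length $m_n$). The space $2^\omega$ does not: if $s_n\in\{0,1\}^{n+1}$, the point $y$ with $y(n)=1-s_n(n)$ lies in no $[s_n]$. Let $\operatorname{non}(\mathcal{SN})$ be the least size of a subset of $2^\omega$ that is not of strong measure zero; we have just seen that $\aleph_1\le\operatorname{non}(\mathcal{SN})\le2^{\aleph_0}$.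

\begin{theorem}\label{thm:compact}
The minimum $\pi$-weight of a compact space that is not weakly Rothberger is $\operatorname{non}(\mathcal{SN})$. More precisely:
\begin{enumerate}
\item if every open cover of $X$ has a finite subfamily with dense union and $\pi w(X)<\operatorname{non}(\mathcal{SN})$, then $X$ is weakly Rothberger;
\item there is a compact, Hausdorff, zero-dimensional, first countable space of $\pi$-weight $\operatorname{non}(\mathcal{SN})$ that is not weakly Rothberger;
\item every $\kappa\ge\operatorname{non}(\mathcal{SN})$ is the $\pi$-weight of a compact space that is not weakly Rothberger.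
\end{enumerate}
\end{theorem}

\begin{theorem}\label{thm:independent}
A compact space of $\pi$-weight $\operatorname{cov}(\mathcal{M})$ that is not weakly Rothberger exists if and only if $\operatorname{cov}(\mathcal{M})=\operatorname{non}(\mathcal{SN})$. If ZFC is consistent, this statement is independent of ZFC. So ``Lindel\"of'' in Theorem~\ref{thm:lindelof} cannot be improved to ``compact'' in ZFC.
\end{theorem}

All three theorems pass through one combinatorial problem: given a family $F\subset\omega^\omega$, find a function $g$ that agrees with each $f\in F$ at some point. Section~\ref{sec:matching} turns selections into this problem and obtains the lower bounds, including a proof of (K1). Section~\ref{sec:duplicate} goes back and turns a family $F$ without such a $g$ into a space. Section~\ref{sec:bart} produces a family of this kind of size $\operatorname{cov}(\mathcal{M})$, and Section~\ref{sec:proofs} completes the proofs of Theorems~\ref{thm:lindelof} and~\ref{thm:compact}. Section~\ref{sec:forcing} separates the two cardinals by forcing. The result (K2) is not used in any proof.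

\section{Matching families of functions}\label{sec:matching}

We identify $n\in\omega$ with $\{0,\dots,n-1\}$ and functions with their graphs. The Baire space $\omega^\omega$ has the product topology of discrete spaces. For a finite sequence $s$ of natural numbers, $[s]$ denotes the set of $x\in\omega^\omega$ extending $s$ (or of $x\in 2^\omega$, when we speak of strong measure zero). These sets form a countable base of clopen sets, so every subspace of $\omega^\omega$ is Hausdorff, zero-dimensional and second countable, hence first countable and Lindel\"of. A set $N\subset\omega^\omega$ is nowhere dense if and only if every finite sequence $s$ has a finite extension $s'$ with $[s']\cap N=\emptyset$. For $b:\omega\to\omega\setminus\{0\}$ the subspace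
\[
\textstyle\prod b=\{x\in\omega^\omega: x(n)<b(n)\text{ for all }n\}
\]
is a product of finite spaces, hence compact.

The Baire category theorem and the cover of $\mathbb{R}$ by singletons give $\aleph_1\le\operatorname{cov}(\mathcal{M})\le2^{\aleph_0}$. We use $\operatorname{cov}(\mathcal{M})$ in the following equivalent form: it is the least size of a cover of $\omega^\omega$ by nowhere dense sets. Indeed, $\omega^\omega$ is homeomorphic to the space of irrationals, which is dense in $\mathbb{R}$ with countable complement, and splitting each member of an uncountable family of meager sets into countably many nowhere dense sets does not change the size of the family.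

\begin{definition}
A function $g\in\omega^\omega$ \emph{matches} a family $F\subset\omega^\omega$ if for every $f\in F$ there is $n$ with $g(n)=f(n)$. The family $F$ is \emph{matched} if some $g$ matches it, and \emph{unmatched} otherwise. It is \emph{pointwise bounded} if $F\subset\prod b$ for some $b:\omega\to\omega\setminus\{0\}$.
\end{definition}

A countable family $\{f_n:n<\omega\}$ is matched by the diagonal $n\mapsto f_n(n)$. The pointwise bounded family $2^\omega$ is unmatched: given $g$, let $f(n)=1$ if $g(n)=0$ and $f(n)=0$ otherwise. A family that contains an unmatched family is unmatched. The next two lemmas locate the two cardinals.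

\begin{lemma}\label{lem:easy}
Every family $F\subset\omega^\omega$ with $|F|<\operatorname{cov}(\mathcal{M})$ is matched.
\end{lemma}

\begin{proof}
For $f\in F$ let $E_f=\{g\in\omega^\omega:g(n)\ne f(n)\text{ for all }n\}$. If $s$ has length $n$ and $s'=s\cup\{(n,f(n))\}$, then $[s']\cap E_f=\emptyset$; so $E_f$ is nowhere dense. Fewer than $\operatorname{cov}(\mathcal{M})$ nowhere dense sets do not cover $\omega^\omega$, and any $g\notin\bigcup_{f\in F}E_f$ matches $F$.
\end{proof}

\begin{lemma}\label{lem:sn}
The least size of a pointwise bounded unmatched family is $\operatorname{non}(\mathcal{SN})$.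
\end{lemma}

\begin{proof}
Let $F\subset\prod b$ with $|F|<\operatorname{non}(\mathcal{SN})$; we show that $F$ is matched. Since each coordinate has finitely many values, $f\in F$ can be written as a binary sequence in blocks whose lengths do not depend on $f$. Choose $m_n\ge1$ and injections $c_n:b(n)\to\{0,1\}^{m_n}$, and let $y_f\in2^\omega$ be the concatenation $c_0(f(0))^\frown c_1(f(1))^\frown\cdots$. Put $k_n=m_0+\dots+m_n$. The set $\{y_f:f\in F\}$ has size less than $\operatorname{non}(\mathcal{SN})$, so it has strong measure zero, and there are $s_n\in\{0,1\}^{k_n}$ such that each $y_f$ extends some $s_n$. Let $t_n$ be the final block of length $m_n$ of $s_n$, and let $g(n)=c_n^{-1}(t_n)$ if $t_n$ is in the range of $c_n$ and $g(n)=0$ otherwise. If $y_f$ extends $s_n$, then $t_n=c_n(f(n))$, so $g(n)=f(n)$. Hence $g$ matches $F$.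

Conversely, let $Y\subset2^\omega$ have size $\operatorname{non}(\mathcal{SN})$ and let $\langle m_n:n<\omega\rangle$ witness that $Y$ is not of strong measure zero. Put $b(n)=2^{m_n}$, fix bijections $d_n:\{0,1\}^{m_n}\to b(n)$, and for $y\in Y$ let $f_y(n)=d_n(y{\restriction}m_n)$. Then $F=\{f_y:y\in Y\}\subset\prod b$. Suppose that $g$ matches $F$. Let $s_n=d_n^{-1}(g(n))$ if $g(n)<b(n)$, and let $s_n\in\{0,1\}^{m_n}$ be arbitrary otherwise. For each $y\in Y$ there is $n$ with $g(n)=f_y(n)$, that is, $s_n=y{\restriction}m_n$. So $Y\subset\bigcup_n[s_n]$, contrary to the choice of the $m_n$. Thus $F$ is unmatched, $|F|\le\operatorname{non}(\mathcal{SN})$, and equality holds by the first part.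
\end{proof}

Both lower bounds now follow from one argument: each member of a $\pi$-base yields a function that records, at each step, one choice performing that task.

\begin{proposition}\label{prop:lower}
Let $X$ be a space. Suppose that either
\begin{enumerate}
\item[(a)] $X$ is weakly Lindel\"of and $\pi w(X)<\operatorname{cov}(\mathcal{M})$, or
\item[(b)] every open cover of $X$ has a finite subfamily with dense union and $\pi w(X)<\operatorname{non}(\mathcal{SN})$.
\end{enumerate}
Then $X$ is weakly Rothberger.
\end{proposition}

\begin{proof}
Let $\mathcal{P}$ be a $\pi$-base of size $\pi w(X)$ and let $\mathcal{U}_n$, $n<\omega$, be open covers. Choose a subfamily of $\mathcal{U}_n$ with dense union; it is non-empty because $X\ne\emptyset$. In case (a) take it countable and list it, with repetitions if needed, as $\{U_{n,k}:k<\omega\}$. In case (b) take it finite and list it as $\{U_{n,k}:k<b(n)\}$. A dense union meets every $P\in\mathcal{P}$, so we can choose an index $f_P(n)$ with $U_{n,f_P(n)}\cap P\ne\emptyset$. Let $F=\{f_P:P\in\mathcal{P}\}$. In case (a), $F$ is matched by Lemma~\ref{lem:easy}. In case (b), $F\subset\prod b$ is matched by Lemma~\ref{lem:sn}, and replacing each value $g(n)\ge b(n)$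 of a matching function $g$ by $0$ destroys no agreement, so we may take $g\in\prod b$. In both cases, for each $P$ there is $n$ with $g(n)=f_P(n)$, and then $U_{n,g(n)}$ meets $P$. So $\bigcup_nU_{n,g(n)}$ is dense.
\end{proof}

Part (a) is (K1), and part (b) is Theorem~\ref{thm:compact}(1). The covering hypothesis serves only to index the options at step $n$ by natural numbers in (a), and by numbers below $b(n)$ in (b).

\begin{remark}
If $\operatorname{cov}(\mathcal{M})>\aleph_1$, the hypothesis ``weakly Lindel\"of'' cannot be dropped from (a): the discrete space of size $\aleph_1$ has $\pi$-weight $\aleph_1<\operatorname{cov}(\mathcal{M})$, and no countable family of singletons has dense union. If $\operatorname{cov}(\mathcal{M})=\aleph_1$, the hypothesis is redundant, since spaces of countable $\pi$-weight are weakly Rothberger.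
\end{remark}

\section{Duplicating points}\label{sec:duplicate}

We now reverse the translation. An unmatched family $F$, viewed as a subspace of $\omega^\omega$, has the open covers $\{\{f\in F:f(n)=k\}:k<\omega\}$, and a selection from them that \emph{covers} $F$ is the same thing as a matching function. So no selection covers $F$. But $F$ has countable $\pi$-weight, so some selection is dense. To make ``dense'' mean ``covering'' we want every point to be isolated, and to keep the Lindel\"of property we want the old topology to remain. Both are achieved by giving each point an isolated twin.

\begin{example}\label{ex:cantor}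
Let $K=2^\omega\times\{0,1\}$, where the points $(y,1)$ are isolated and the basic neighborhoods of $(y,0)$ are the sets $([y{\restriction}m]\times\{0,1\})\setminus\{(y,1)\}$ for $m<\omega$. This space is compact: finitely many basic neighborhoods of points $(y,0)$ cover $2^\omega\times\{0\}$, and together they miss only finitely many points of $K$. For each $n$ the two sets $W_{n,i}=\{x\in2^\omega:x(n)=i\}\times\{0,1\}$, $i<2$, form an open cover of $K$. Given a selection $W_{n,g(n)}$, let $y(n)=1-g(n)$. The open set $\{(y,1)\}$ is disjoint from every $W_{n,g(n)}$, so the selection is not dense. Thus $K$ is compact and not weakly Rothberger. Its $\pi$-weight is $2^{\aleph_0}$, because a $\pi$-base must contain all $\{(y,1)\}$ and these singletons form a $\pi$-base. Under CH we have $\operatorname{cov}(\mathcal{M})=2^{\aleph_0}$, and this example already shows that (K1) is sharp.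
\end{example}

To lower the $\pi$-weight we duplicate only a small set of points. Let $Z$ be a space and $Y\subset Z$. Put
\[
A(Z,Y)=(Z\times\{0\})\cup(Y\times\{1\}),\qquad U^*=(U\times\{0\})\cup((U\cap Y)\times\{1\})\quad\text{for }U\subset Z.
\]
As a base for a topology on $A(Z,Y)$ take all singletons $\{(y,1)\}$ with $y\in Y$ and all sets $U^*\setminus E$ with $U\subset Z$ open and $E\subset Y\times\{1\}$ finite. This is a base: $Z^*$ is the whole set, $(U^*\setminus E)\cap(V^*\setminus E')=(U\cap V)^*\setminus(E\cup E')$, and a singleton meets any set in itself or in $\emptyset$. For $Y=Z$ this is the Alexandroff duplicate of $Z$.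

The finite sets $E$ balance two needs. If only $E=\emptyset$ were allowed, every neighborhood of $(y,0)$ would contain $(y,1)$ and the space would not be Hausdorff. If all $E\subset Y\times\{1\}$ were allowed, then $Z\times\{0\}$ and the singletons $\{(y,1)\}$ would form an open cover, and for uncountable $Y$ the space would not be weakly Lindel\"of.

\begin{lemma}\label{lem:dup}
Let $Z$ be a space and $Y\subset Z$.
\begin{enumerate}
\item $w(A(Z,Y))\le w(Z)+|Y|+\aleph_0$.
\item If $Z$ is Lindel\"of (compact), then so is $A(Z,Y)$.
\item If $Z$ is Hausdorff, zero-dimensional and first countable, then so is $A(Z,Y)$.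
\item Every dense subset of $A(Z,Y)$ contains $Y\times\{1\}$.
\end{enumerate}
\end{lemma}

\begin{proof}
(1) Let $\mathcal{B}$ be a base of $Z$ of size $w(Z)$. If $(z,0)\in V^*\setminus E$, choose $U\in\mathcal{B}$ with $z\in U\subset V$; then $(z,0)\in U^*\setminus E\subset V^*\setminus E$. So the singletons $\{(y,1)\}$ and the sets $U^*\setminus E$ with $U\in\mathcal{B}$ form a base. There are at most $|Y|+\aleph_0$ finite sets $E$.

(2) Let $\mathcal{W}$ be an open cover of $A(Z,Y)$. For $z\in Z$ choose $W_z\in\mathcal{W}$, an open $U_z\ni z$ and a finite $E_z\subset Y\times\{1\}$ with $(z,0)\in U_z^*\setminus E_z\subset W_z$. Countably (finitely) many sets $U_{z_i}$ cover $Z$. Then the sets $U_{z_i}^*$ cover $A(Z,Y)$, so the sets $W_{z_i}$ cover all points outside $\bigcup_iE_{z_i}$. This union is countable (finite), and we cover it by countably (finitely) many further members of $\mathcal{W}$.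

(3) If $U\subset Z$ is clopen, the complement of $U^*\setminus E$ is $(Z\setminus U)^*\cup E$, a union of an open set and isolated points. The complement of $\{(y,1)\}$ is the basic set $Z^*\setminus\{(y,1)\}$. So the base in (1), built from a clopen base of $Z$, consists of clopen sets. The clopen set $\{(y,1)\}$ and its complement separate $(y,1)$ from any other point, and $(z,0)\ne(z',0)$ are separated by $U^*$ and $V^*$, where $U\ni z$ and $V\ni z'$ are disjoint open sets. Finally, let $B_0\supset B_1\supset\cdots$ be a base of open neighborhoods at $z\in Z$, and let $(z,0)\in U^*\setminus E$. For large $n$ we have $B_n\subset U$, and $B_n$ misses the finitely many $y\ne z$ with $(y,1)\in E$, since points of $Z$ are closed. Then $B_n^*\setminus\{(z,1)\}\subset U^*\setminus E$. So the sets $B_n^*\setminus\{(z,1)\}$, which equal $B_n^*$ when $z\notin Y$, form a countable base at $(z,0)$.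

(4) The points $(y,1)$ are isolated.
\end{proof}

\begin{proposition}\label{prop:notwr}
Let $F\subset Z\subset\omega^\omega$ with $F$ unmatched. Then $A(Z,F)$ is not weakly Rothberger.
\end{proposition}

\begin{proof}
Let $U_{n,k}=\{z\in Z:z(n)=k\}$, an open subset of $Z$. Then $\mathcal{U}_n=\{U_{n,k}^*:k<\omega\}$ is an open cover of $A(Z,F)$. Given $W_n\in\mathcal{U}_n$ for each $n$, choose an index $g(n)$ with $W_n=U^*_{n,g(n)}$. Since $g$ does not match $F$, there is $f\in F$ with $f(n)\ne g(n)$ for all $n$. Then $(f,1)\notin\bigcup_nW_n$, and $\bigcup_nW_n$ is not dense by Lemma~\ref{lem:dup}(4).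
\end{proof}

The choice of $Z$ decides the covering property. The choice $Z=F$ is always available and gives a Lindel\"of space. A compact $Z$ is available exactly when $F$ is pointwise bounded: $\prod b$ is compact, and on a compact $Z\subset\omega^\omega$ each continuous map $z\mapsto z(n)$ takes finitely many values. This is the source of the difference between Theorems~\ref{thm:lindelof} and~\ref{thm:compact}.

\section{An unmatched family of size $\operatorname{cov}(\mathcal{M})$}\label{sec:bart}

Lemma~\ref{lem:easy} used only the special nowhere dense sets $E_f$. We need the converse, which says that these special sets cover $\omega^\omega$ as efficiently as arbitrary nowhere dense sets. It is due to Bartoszy\'nski; we include a proof for completeness.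

\begin{proposition}[Bartoszy\'nski]\label{prop:bart}
There is an unmatched family $F\subset\omega^\omega$ with $|F|=\operatorname{cov}(\mathcal{M})$.
\end{proposition}

Let $\kappa=\operatorname{cov}(\mathcal{M})$. By Lemma~\ref{lem:easy} it suffices to find an unmatched family of size at most $\kappa$. Suppose there is none:
\begin{equation}\label{eq:hyp}
\text{every family } F\subset\omega^\omega \text{ with }|F|\le\kappa\text{ is matched.}
\end{equation}
Fix nowhere dense sets $N_\alpha$, $\alpha<\kappa$, covering $\omega^\omega$. We shall construct a point $x$ outside all of them.

The plan is to cut $\omega$ into finite intervals and to find, for each $\alpha$ and each interval, a block of values such that a point $x$ copying this block on this interval avoids $N_\alpha$, whatever $x$ does elsewhere. For each $\alpha$ the good blocks form a function of the interval, and a function matching all these $\kappa$ functions gives $x$. Two difficulties arise. First, a good block must work for all possible earlier values of $x$; we handle this by allowing only finitely many pasts. Second, how long an interval must be depends on $\alpha$, while the partition must be the same for all $\alpha$.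

For $n\le m$ write $[n,m)=\{n,\dots,m-1\}$, and let ${}^nn$ be the finite set of functions from $n$ to $n$; for $n=0$ it consists of the empty function.

\begin{lemma}\label{lem:blocks}
Let $N\subset\omega^\omega$ be nowhere dense. There is a nondecreasing $\varphi:\omega\to\omega$ with $\varphi(n)>n$ such that for all $n$ and all $m\ge\varphi(n)$ there is $t:[n,m)\to m$ with $[s\cup t]\cap N=\emptyset$ for every $s\in{}^nn$.
\end{lemma}

\begin{proof}
Fix $n$ and list ${}^nn$ as $s_1,\dots,s_r$. Let $t_0=\emptyset$. Given $t_{j-1}:[n,l_{j-1})\to\omega$, the union $s_j\cup t_{j-1}$ is a finite sequence, so it has an extension $s_j\cup t_j$, with $t_{j-1}\subset t_j:[n,l_j)\to\omega$, such that $[s_j\cup t_j]\cap N=\emptyset$. Every extension $t$ of $t_r$ satisfies $[s_j\cup t]\subset[s_j\cup t_j]$ for all $j$. Let $\psi(n)$ be larger than $n$, $l_r$ and all values of $t_r$. For $m\ge\psi(n)$ extend $t_r$ by zeros to $[n,m)$; the result takes values below $m$. Put $\varphi(n)=\max_{i\le n}\psi(i)$.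
\end{proof}

The requirement that $t$ takes values below $m$ is what keeps the pasts finite in number: if $s\in{}^nn$ and $t:[n,m)\to m$, then $s\cup t\in{}^mm$. The price is the second difficulty. For a nondecreasing $f\in\omega^\omega$ consider the nowhere dense set $N=\{x:x(i)\le f(i)\text{ for all }i\}$. Taking for $s$ the zero sequence, we see that $t$ must satisfy $t(i)>f(i)\ge f(n)$ for some $i\ge n$, which forces $m\ge f(n)+2$. So $\varphi$ may have to exceed any given function, and there is no reason for one partition to suit every $\alpha$ at every interval. We shall find a partition that suits each $\alpha$ on an infinite set $X_\alpha$ of intervals, and we must then match the $\alpha$-th function at a point of $X_\alpha$. The next lemma shows that \eqref{eq:hyp} is strong enough for both purposes.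

\begin{lemma}\label{lem:strong}
Assume \eqref{eq:hyp} and let $C$ be a countably infinite set.
\begin{enumerate}
\item If $f_\alpha:\omega\to C$ for $\alpha<\kappa$, there is $g:\omega\to C$ such that for each $\alpha$, $g(n)=f_\alpha(n)$ for infinitely many $n$.
\item If $h_\alpha\in\omega^\omega$ for $\alpha<\kappa$, there is $g\in\omega^\omega$ such that for each $\alpha$, $g(n)>h_\alpha(n)$ for infinitely many $n$.
\item If $f_\alpha:\omega\to C$ and $X_\alpha\subset\omega$ is infinite for $\alpha<\kappa$, there is $g:\omega\to C$ such that for each $\alpha$, $g(k)=f_\alpha(k)$ for infinitely many $k\in X_\alpha$.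
\end{enumerate}
\end{lemma}

\begin{proof}
(1) Using a bijection, assume $C=\omega$. Let $F$ be the set of all functions that differ from some $f_\alpha$ at finitely many points. Then $|F|\le\kappa\cdot\aleph_0=\kappa$, so some $g$ matches $F$. Suppose that $g$ agrees with $f_\alpha$ only on a finite set $I$. Let $f(n)=f_\alpha(n)+1$ for $n\in I$ and $f(n)=f_\alpha(n)$ otherwise. Then $f\in F$ and $f$ agrees with $g$ nowhere, a contradiction.

(2) Apply (1) to the functions $h_\alpha+1$.

(3) We apply (1) to functions that record $X_\alpha$ together with $f_\alpha$. Let $e_\alpha(n)$ be the restriction of $f_\alpha$ to the first $n+1$ elements of $X_\alpha$. Its values lie in the countably infinite set of finite partial functions from $\omega$ to $C$, so by (1) there is a function $S$ into this set such that for each $\alpha$, $S(n)=e_\alpha(n)$ for infinitely many $n$. If $|\operatorname{dom}S(n)|\ne n+1$, then $S(n)\ne e_\alpha(n)$ for all $\alpha$, and we may change $S(n)$ freely; so assume $|\operatorname{dom}S(n)|=n+1$ for all $n$. The partial functions $S(n)$ may contradict one another, so we use each at a single point. Choose recursively $x_n\in\operatorname{dom}S(n)\setminus\{x_i:i<n\}$, which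 is possible because $n+1>n$. The $x_n$ are distinct, so we can set $g(x_n)=S(n)(x_n)$ and define $g$ arbitrarily elsewhere. If $S(n)=e_\alpha(n)$, then $x_n\in X_\alpha$ and $g(x_n)=f_\alpha(x_n)$. Infinitely many such $n$ give infinitely many points $x_n$.
\end{proof}

\begin{proof}[Proof of Proposition~\ref{prop:bart}]
Assume \eqref{eq:hyp}, and let $\varphi_\alpha$ be given by Lemma~\ref{lem:blocks} for $N_\alpha$.

\emph{The partition.} By Lemma~\ref{lem:strong}(2) there is $g$ such that for each $\alpha$, $g(n)>\varphi_\alpha(\varphi_\alpha(n))$ for infinitely many $n$. Increasing $g$ preserves this, so replacing $g(n)$ by $\max(\{n+1\}\cup\{g(i):i\le n\})$ we may assume that $g$ is nondecreasing and $g(n)>n$. Let $n_0=0$ and $n_{k+1}=g(n_k)$, so that the intervals $[n_k,n_{k+1})$ partition $\omega$, and let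
\[
X_\alpha=\{k<\omega:\varphi_\alpha(n_k)\le n_{k+1}\}.
\]
We claim that $X_\alpha$ is infinite. The numbers $n$ at which $g$ is large need not be endpoints $n_k$, and the double iterate of $\varphi_\alpha$ makes up for this. Let $g(n)>\varphi_\alpha(\varphi_\alpha(n))$ with $n\in[n_k,n_{k+1})$, and suppose that $k\notin X_\alpha$ and $k+1\notin X_\alpha$. From $k\notin X_\alpha$ we get $n_{k+1}<\varphi_\alpha(n_k)\le\varphi_\alpha(n)$. Using $k+1\notin X_\alpha$ and the monotonicity of $g$ and $\varphi_\alpha$,
\[
g(n)\le g(n_{k+1})=n_{k+2}<\varphi_\alpha(n_{k+1})\le\varphi_\alpha(\varphi_\alpha(n)),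
\]
a contradiction. So $k$ or $k+1$ belongs to $X_\alpha$. There are infinitely many such $n$ and each interval is finite, so infinitely many $k$ occur.

\emph{The point.} Let $C$ be the set of finite partial functions from $\omega$ to $\omega$. For $k\in X_\alpha$ choose $f_\alpha(k):[n_k,n_{k+1})\to n_{k+1}$ with $[s\cup f_\alpha(k)]\cap N_\alpha=\emptyset$ for all $s\in{}^{n_k}n_k$; this is possible since $n_{k+1}\ge\varphi_\alpha(n_k)$. For $k\notin X_\alpha$ let $f_\alpha(k)=\emptyset$. Take $g':\omega\to C$ from Lemma~\ref{lem:strong}(3) for the pairs $(f_\alpha,X_\alpha)$. Define $x\in\omega^\omega$ on $[n_k,n_{k+1})$ to be $g'(k)$ if $g'(k)$ is a function from $[n_k,n_{k+1})$ to $n_{k+1}$, and to be zero otherwise. On $[n_j,n_{j+1})$ the values of $x$ are below $n_{j+1}$, so $x{\restriction}n_k\in{}^{n_k}n_k$ for all $k$. Given $\alpha$, there is $k\in X_\alpha$ with $g'(k)=f_\alpha(k)$. Then $x\in[(x{\restriction}n_k)\cup f_\alpha(k)]$, which is disjoint from $N_\alpha$. So $x\notin\bigcup_{\alpha<\kappa}N_\alpha=\omega^\omega$, a contradiction.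
\end{proof}

With Lemma~\ref{lem:easy}, this says that $\operatorname{cov}(\mathcal{M})$ is the least size of an unmatched family, in parallel with Lemma~\ref{lem:sn}.

\section{The Lindel\"of and the compact witness}\label{sec:proofs}

One more observation lets us raise the $\pi$-weight. For an infinite cardinal $\kappa$ let $L_\kappa=D\cup\{\infty\}$ be the one-point compactification of a discrete space $D$ of size $\kappa$: points of $D$ are isolated and the neighborhoods of $\infty$ are the sets containing $\infty$ with finite complement.

\begin{lemma}\label{lem:sum}
Let $X$ be a Lindel\"of (compact) space that is not weakly Rothberger, and let $\kappa\ge\pi w(X)$ be infinite. Then the topological sum $X\oplus L_\kappa$ is Lindel\"of (compact), has $\pi$-weight $\kappa$, and is not weakly Rothberger. It is Hausdorff if $X$ is.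
\end{lemma}

\begin{proof}
The covering and separation properties hold because $L_\kappa$ is compact and Hausdorff. A $\pi$-base of the sum contains the $\kappa$ singletons $\{d\}$, $d\in D$. Conversely, these singletons together with a $\pi$-base of $X$ form a $\pi$-base of the sum, since $D$ is dense in $L_\kappa$. So the $\pi$-weight is $\kappa$. Suppose that the sum is weakly Rothberger, and let $\mathcal{V}_n$ be open covers of $X$. The families $\{V\cup L_\kappa:V\in\mathcal{V}_n\}$ are open covers of the sum, so there are $V_n\in\mathcal{V}_n$ with $\bigcup_n(V_n\cup L_\kappa)$ dense. A non-empty open subset of $X$ is open in the sum and disjoint from $L_\kappa$, so it meets some $V_n$. Hence $X$ is weakly Rothberger, a contradiction.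
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:lindelof}]
Let $F$ be as in Proposition~\ref{prop:bart}, viewed as a subspace of $\omega^\omega$, and let $X=A(F,F)$. The space $F$ is Lindel\"of, Hausdorff, zero-dimensional, first countable and of countable weight. By Lemma~\ref{lem:dup}, $X$ has the first four properties and $w(X)\le|F|+\aleph_0=\operatorname{cov}(\mathcal{M})$. A zero-dimensional Hausdorff space is regular, and a regular Lindel\"of space is normal. By Proposition~\ref{prop:notwr}, $X$ is not weakly Rothberger.

By Proposition~\ref{prop:lower}(a), every weakly Lindel\"of space $X'$ that is not weakly Rothberger satisfies $\operatorname{cov}(\mathcal{M})\le\pi w(X')\le w(X')$. Since Lindel\"of spaces are weakly Lindel\"of, this applies to $X$ and gives $\pi w(X)=w(X)=\operatorname{cov}(\mathcal{M})$. So both minima equal $\operatorname{cov}(\mathcal{M})$, and no smaller cardinal is a $\pi$-weight of such a space. For $\kappa\ge\operatorname{cov}(\mathcal{M})$ the space $X\oplus L_\kappa$ is Lindel\"of, not weakly Rothberger and of $\pi$-weight $\kappa$ by Lemma~\ref{lem:sum}.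
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:compact}]
Part (1) is Proposition~\ref{prop:lower}(b), and it applies to all compact spaces. For (2), Lemma~\ref{lem:sn} gives $b$ and an unmatched $F\subset\prod b$ with $|F|=\operatorname{non}(\mathcal{SN})$. Let $K=A(\prod b,F)$. By Lemma~\ref{lem:dup}, $K$ is compact, Hausdorff, zero-dimensional and first countable, and $w(K)\le\operatorname{non}(\mathcal{SN})$. By Proposition~\ref{prop:notwr} it is not weakly Rothberger, so by (1) we have $\pi w(K)=\operatorname{non}(\mathcal{SN})$. For (3) take $K\oplus L_\kappa$ and apply Lemma~\ref{lem:sum}.
\end{proof}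

All the witnesses are Hausdorff and the lower bounds use no separation axiom, so the theorems hold unchanged if one reads ``Hausdorff'' into ``compact'' and ``Lindel\"of''.

\section{A model of $\operatorname{cov}(\mathcal{M})<\operatorname{non}(\mathcal{SN})$}\label{sec:forcing}

By Lemmas~\ref{lem:easy} and~\ref{lem:sn}, to separate the two cardinals it suffices to find a model in which every pointwise bounded family of size $\aleph_1$ is matched, while some family of size $\aleph_1$ is unmatched. We start from a model $V$ of CH and repeatedly add functions matching the bounded families, taking care that the family $\omega^\omega\cap V$ stays unmatched. The property that ensures the latter is the following. A forcing notion is \emph{$\omega^\omega$-bounding} if for every $x\in\omega^\omega$ in a generic extension there is $f\in\omega^\omega$ in the ground model with $x(n)\le f(n)$ for all $n$. Then $f+1$ is a ground model function that agrees with $x$ nowhere.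

We write $q\le p$ when $q$ is the stronger condition. A forcing notion $Q$ is \emph{proper} if for every sufficiently large regular $\theta$, every countable elementary submodel $N$ of $H(\theta)$ with $Q\in N$ and every $p\in Q\cap N$ there is $q\le p$ that is $(N,Q)$-generic, that is, $q\Vdash\dot\alpha\in N$ for every $Q$-name $\dot\alpha\in N$ of an ordinal. Proper forcing preserves $\aleph_1$, and a forcing notion with the $\aleph_2$-chain condition (antichains have size at most $\aleph_1$) preserves all cardinals $\ge\aleph_2$.

\subsection*{The single step}

For $b:\omega\to\omega\setminus\{0\}$ let $Q_b$ be the set of partial functions $p$ on $\omega$ such that $p(n)<b(n)$ for $n\in\operatorname{dom}p$ and $\omega\setminus\operatorname{dom}p$ is infinite, with $q\le p$ if $q\supset p$. Call the elements of $\omega\setminus\operatorname{dom}p$ the \emph{free points} of $p$. Adding finitely many free points to the domain, with values below $b$, gives again a condition.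

Infinitely many free points are what a condition needs in order to be extended so as to agree with a given function. Finite partial functions would also have them, but they would not give an $\omega^\omega$-bounding forcing: if $b\ge2$ everywhere, a finite condition can be extended by arbitrarily long runs of ones, so the function enumerating the zeros of the generic function is bounded by no ground model function. Allowing infinite domains makes room for fusion.

Write $q\le_kp$ if $q\supset p$ and the first $k$ free points of $p$ are free points of $q$. In that case they are the first $k$ free points of $q$, because every free point of $q$ is a free point of $p$.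

\begin{lemma}\label{lem:fusion}
If $p_{k+1}\le_kp_k$ for all $k<\omega$, then $q=\bigcup_kp_k$ belongs to $Q_b$ and $q\le_kp_k$ for all $k$.
\end{lemma}

\begin{proof}
Fix $k$ and let $I$ be the set of the first $k$ free points of $p_k$. By induction on $j\ge k$, $I$ is the set of the first $k$ free points of $p_j$, since $p_{j+1}\le_jp_j$ and $j\ge k$. So $I\cap\operatorname{dom}q=\emptyset$. Thus $q$ has at least $k$ free points for every $k$, and $q\le_kp_k$.
\end{proof}

The next lemma is the only place where the bound $b$ is used: $k$ free points can be filled in only finitely many ways.

\begin{lemma}\label{lem:finite}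
Let $p\in Q_b$, $k<\omega$, and let $p$ force that $\dot\alpha$ is an ordinal. Then there are $q\le_kp$ and a finite set $A$ of ordinals with $q\Vdash\dot\alpha\in A$.
\end{lemma}

\begin{proof}
Let $I$ be the set of the first $k$ free points of $p$, and let $s_1,\dots,s_r$ list the functions $s$ on $I$ with $s(a)<b(a)$ for all $a\in I$. Put $q_0=p$. Given $q_{j-1}$ with domain disjoint from $I$, extend the condition $q_{j-1}\cup s_j$ to a condition forcing $\dot\alpha=\alpha_j$ for some ordinal $\alpha_j$, and let $q_j$ be its restriction to $\omega\setminus I$. Then $q_j\supset q_{j-1}$ and $q_j\cup s_j\Vdash\dot\alpha=\alpha_j$. Let $q=q_r$ and $A=\{\alpha_1,\dots,\alpha_r\}$. Then $q\le_kp$, and $q\cup s_j\supset q_j\cup s_j$ forces $\dot\alpha=\alpha_j$. Any $q'\le q$ has an extension $q''$ with $I\subset\operatorname{dom}q''$, and $q''\le q\cup s_j$ for the $j$ with $q''{\restriction}I=s_j$. So the conditions forcing $\dot\alpha\in A$ are dense below $q$.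
\end{proof}

Lemmas~\ref{lem:fusion} and~\ref{lem:finite} say that $Q_b$ satisfies Axiom~A with finite sets in place of countable ones. We draw the consequences directly.

\begin{lemma}\label{lem:Qb}
The forcing $Q_b$ is proper and $\omega^\omega$-bounding, and $|Q_b|\le2^{\aleph_0}$. If $H$ is $Q_b$-generic over a model $W$, then $g=\bigcup H$ belongs to $\prod b$, and for every $f\in\prod b\cap W$ we have $g(n)=f(n)$ for infinitely many $n$.
\end{lemma}

\begin{proof}
Let $N$ and $p\in Q_b\cap N$ be as in the definition of properness, and let $\dot\alpha_k$, $k<\omega$, list the names of ordinals in $N$. Put $p_0=p$. Given $p_k\in N$, Lemma~\ref{lem:finite} and elementarity give $p_{k+1}\le_kp_k$ and a finite $A_k$, both in $N$, with $p_{k+1}\Vdash\dot\alpha_k\in A_k$. A finite set in $N$ is a subset of $N$. So $q=\bigcup_kp_k$, a condition by Lemma~\ref{lem:fusion}, forces $\dot\alpha_k\in N$ for all $k$.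

Let $p\Vdash\dot x\in\omega^\omega$. Build $p_0=p$, $p_{k+1}\le_kp_k$ and finite $A_k$ with $p_{k+1}\Vdash\dot x(k)\in A_k$, and let $f(k)=\max(A_k\cap\omega)$. Then $\bigcup_kp_k$ forces $\dot x(k)\le f(k)$ for all $k$. As $p$ was arbitrary, conditions that bound $\dot x$ by a ground model function are dense below any condition forcing $\dot x\in\omega^\omega$.

Conditions are subsets of $\omega\times\omega$, which gives the bound on size. For each $n$ the conditions with $n$ in their domain are dense, so $g\in\prod b$. Given $f\in\prod b\cap W$, a condition $p$ and $m<\omega$, choose a free point $n\ge m$ of $p$; then $p\cup\{(n,f(n))\}$ is a condition forcing $g(n)=f(n)$.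
\end{proof}

\subsection*{The iteration}

In a countable support iteration $\langle P_\beta,\dot Q_\beta:\beta<\delta\rangle$, with limit $P_\delta$, a condition is trivial at all but countably many coordinates. If $G$ is $P_\delta$-generic over $V$ and $G_\beta$ is its restriction to $P_\beta$, then the models $V[G_\beta]$ increase with $\beta$, and $V[G_{\beta+1}]$ is a generic extension of $V[G_\beta]$ by $Q_\beta$. We use two standard theorems; see \cite[Ch.~III and VI]{Shelah} and \cite{Abraham}.
\begin{itemize}
\item[(I1)] A countable support iteration of proper $\omega^\omega$-bounding forcings is proper and $\omega^\omega$-bounding.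
\item[(I2)] Under CH, a countable support iteration of length $\omega_2$ of proper forcings of size at most $\aleph_1$ has the $\aleph_2$-chain condition and forces CH at all stages below $\omega_2$, and every set of $\aleph_1$ reals of the final model lies in an intermediate model.
\end{itemize}

\begin{proposition}\label{prop:model}
If ZFC is consistent, then so is ZFC together with $\aleph_1=\operatorname{cov}(\mathcal{M})<\operatorname{non}(\mathcal{SN})$.
\end{proposition}

\begin{proof}
Let $V$ be a model of ZFC and CH. In $V$ there are $\aleph_1$ functions $b:\omega\to\omega\setminus\{0\}$; fix a list $\langle b_\beta:\beta<\omega_2\rangle$ in which each of them occurs $\aleph_2$ times, hence cofinally often. Let $P_{\omega_2}$ be the countable support iteration in which $Q_\beta$ is $Q_{b_\beta}$ as computed in $V[G_\beta]$. By Lemma~\ref{lem:Qb} the iterands are proper and $\omega^\omega$-bounding. They have size at most $\aleph_1$, by induction on $\beta$: if this holds below $\beta$, then (I2), applied to $P_\beta$ continued by trivial forcings, shows that CH holds in $V[G_\beta]$, so $|Q_{b_\beta}|\le2^{\aleph_0}=\aleph_1$ there. Hence (I1) and (I2) apply, and all cardinals are preserved.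 Let $G$ be $P_{\omega_2}$-generic over $V$ and work in $V[G]$.

The family $\omega^\omega\cap V$ has size $\aleph_1$ by CH in $V$. It is unmatched: given $x\in\omega^\omega$, take $f\in\omega^\omega\cap V$ with $x\le f$ pointwise; then $f+1\in V$ agrees with $x$ nowhere. By Lemma~\ref{lem:easy}, $\operatorname{cov}(\mathcal{M})\le\aleph_1$, so $\operatorname{cov}(\mathcal{M})=\aleph_1$.

Now let $F\subset\prod b'$ with $|F|\le\aleph_1$. The function $b'$ need not be in $V$, but by $\omega^\omega$-bounding there is $b\in V$ with $b'\le b$ pointwise, and $F\subset\prod b$; this is why it suffices to list the functions $b$ of $V$. By (I2) there is $\alpha<\omega_2$ with $F\in V[G_\alpha]$. Choose $\beta\ge\alpha$ with $b_\beta=b$. By Lemma~\ref{lem:Qb} with $W=V[G_\beta]$, the generic function added at stage $\beta$ matches $F$. So every pointwise bounded family of size at most $\aleph_1$ is matched, and $\operatorname{non}(\mathcal{SN})\ge\aleph_2$ by Lemma~\ref{lem:sn}.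
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:independent}]
A pointwise bounded unmatched family of size $\operatorname{non}(\mathcal{SN})$ exists by Lemma~\ref{lem:sn}, so $\operatorname{cov}(\mathcal{M})\le\operatorname{non}(\mathcal{SN})$ by Lemma~\ref{lem:easy}. By Theorem~\ref{thm:compact}, $\operatorname{cov}(\mathcal{M})$ is the $\pi$-weight of a compact space that is not weakly Rothberger if and only if $\operatorname{cov}(\mathcal{M})\ge\operatorname{non}(\mathcal{SN})$, that is, if and only if the two cardinals are equal. Both lie between $\aleph_1$ and $2^{\aleph_0}$, so they are equal under CH, which is consistent with ZFC if ZFC is consistent. They differ in the model of Proposition~\ref{prop:model}. In that model every compact space of $\pi$-weight $\operatorname{cov}(\mathcal{M})$ is weakly Rothberger, whereas Theorem~\ref{thm:lindelof} still provides a Lindel\"of space of $\pi$-weight $\operatorname{cov}(\mathcal{M})$ that is not.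
\end{proof}

\begin{remark}
Combining (K2) with Theorem~\ref{thm:independent}, we see that $\operatorname{cov}(\mathcal{M})<\mathfrak{b}$ implies $\operatorname{cov}(\mathcal{M})=\operatorname{non}(\mathcal{SN})$.
\end{remark}

\begin{thebibliography}{9}

\bibitem{Abraham}
Abraham, \emph{Proper forcing}, in: Handbook of Set Theory.

\bibitem{ASZ}
Leandro Aurichi, Santi Spadaro, Lyubomyr Zdomskyy, \emph{Selective versions of chain condition-type properties}, arXiv:1502.00177 (2015).

\bibitem{Shelah}
Shelah, \emph{Proper and Improper Forcing}.

\end{thebibliography}
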